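# Rigid local systems in which every eigenvalue repeats

## 1. Four monomial matrices of rank five

Let $\zeta=e^{2\pi\sqrt{-1}/5}$, let $(e_x)_{x\in\mathbb Z/5}$ be the standard basis of $\mathbb C^5$, and define four unitary matrices by
$$A_1e_x=e_{-x},\qquad A_2e_x=e_{-x-1},\qquad A_3e_x=\zeta^{x+3}e_{-x-1},\qquad A_4e_x=\zeta^{x+2}e_{-x}.$$

Multiply them, applying the rightmost first. $A_4$ sends $e_x$ to $\zeta^{x+2}e_{-x}$. Then $A_3$ gives $\zeta^{x+2}\zeta^{-x+3}e_{x-1}=e_{x-1}$, then $A_2$ gives $e_{-x}$, and $A_1$ gives $e_x$. So $A_1A_2A_3A_4=1$.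

Now read off eigenvalues. Each of the maps $x\mapsto -x$ and $x\mapsto -x-1$ of $\mathbb Z/5$ fixes one point ($x=0$, respectively $x=2$) and swaps the other four in two pairs. So each $A_i$ is a direct sum of one $1\times1$ block and two $2\times 2$ blocks with zero diagonal. A block $\begin{pmatrix}0&a\\ b&0\end{pmatrix}$ has eigenvalues $\pm\sqrt{ab}$.

- For $A_1$ and $A_2$ all entries are $1$: the eigenvalues are $1$ three times and $-1$ twice.
- For $A_3$ the fixed point $x=2$ carries $\zeta^{5}=1$, and a pair $\{x,-x-1\}$ has $ab=\zeta^{x+3}\zeta^{-x+2}=1$. Again $1$ occurs three times and $-1$ twice.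
- For $A_4$ the fixed point $x=0$ carries $\zeta^2$, and a pair $\{x,-x\}$ has $ab=\zeta^{x+2}\zeta^{-x+2}=\zeta^4$. So $\zeta^2$ occurs three times and $-\zeta^2$ twice.

All four matrices have eigenvalue multiplicities $(3,2)$; no eigenvalue is simple. These matrices answer a question about local systems. To see this we need two further facts: they act irreducibly, and they are determined up to simultaneous conjugation by the conjugacy classes of $A_1,\dots,A_4$. We first put the construction in its general form, then state the question.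

## 2. Clock, shift and flip

Let $N\ge2$, $\zeta=e^{2\pi\sqrt{-1}/N}$, and let $(e_x)_{x\in\mathbb Z/N}$ be the standard orthonormal basis of $\mathbb C^N$. Define the shift $X$, the clock $Z$ and the flip $P$ by
$$Xe_x=e_{x+1},\qquad Ze_x=\zeta^xe_x,\qquad Pe_x=e_{-x}.$$
All three are unitary, $X^N=Z^N=P^2=1$, and evaluating on $e_x$ gives
$$ZX=\zeta XZ,\qquad PXP=X^{-1},\qquad PZP=Z^{-1}. \tag{1}$$

**Fact (the $X^aZ^b$ form a basis).** *The $N^2$ matrices $X^aZ^b$, $a,b\in\mathbb Z/N$, form a basis of $M_N(\mathbb C)$. In particular $X$ and $Z$ generate $M_N(\mathbb C)$ as an algebra, and a matrix commuting with both is scalar.*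

*Proof.* By (1), $XZX^{-1}=\zeta^{-1}Z$ and $ZXZ^{-1}=\zeta X$. So $X^aZ^b$ is an eigenvector of conjugation by $X$ with eigenvalue $\zeta^{-b}$, and of conjugation by $Z$ with eigenvalue $\zeta^{a}$. The pairs $(\zeta^{-b},\zeta^a)$ are pairwise distinct, and nonzero simultaneous eigenvectors with distinct pairs of eigenvalues are linearly independent. There are $N^2=\dim M_N(\mathbb C)$ of them. A matrix commuting with $X$ and $Z$ is therefore central in $M_N(\mathbb C)$. $\square$

Choose $\eta$ with $\eta^2=\zeta$; for odd $N$ take $\eta=\zeta^{(N+1)/2}$, whose square is $\zeta^{N+1}=\zeta$. Put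
$$A_1=P,\qquad A_2=PX,\qquad A_3=\eta\,PXZ,\qquad A_4=\eta^{-1}PZ. \tag{2}$$
For $N=5$ we have $\eta=\zeta^3$, $\eta^{-1}=\zeta^2$, and these are the matrices of Section 1.

**Product.** $A_1A_2=P\cdot PX=X$. By (1), $XP=PX^{-1}$, so $X\cdot PXZ=PX^{-1}XZ=PZ$. Hence $A_1A_2A_3A_4=(PZ)(PZ)=(PZP)Z=Z^{-1}Z=1$.

**Squares.** $(PX)^2=(PXP)X=1$, and $(PZ)^2=1$ was just seen. Also $(PXZ)^2=(PXZP)XZ=X^{-1}Z^{-1}XZ$, and $Z^{-1}XZ=\zeta^{-1}X$, so $(PXZ)^2=\zeta^{-1}$. Therefore $A_1^2=A_2^2=A_3^2=1$ and $A_4^2=\eta^{-2}=\zeta^{-1}$. The eigenvalues of $A_1,A_2,A_3$ are $\pm1$ and those of $A_4$ are $\pm\eta^{-1}$. Since $\eta^{2N}=1$, all of these are $2N$-th roots of unity.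

**Irreducibility.** The algebra generated by the $A_i$ contains $A_1A_2=X$ and $\eta A_1A_4=Z$. By the Fact it is all of $M_N(\mathbb C)$, so no proper nonzero subspace is invariant.

**Multiplicities.** The matrices $P,\ PX,\ A_3,\ PZ$ are involutions, so their multiplicities are determined by their traces; and $A_4$ has the same multiplicities as $PZ$. We have
$$PXe_x=e_{-x-1},\qquad PXZe_x=\zeta^xe_{-x-1},\qquad PZe_x=\zeta^xe_{-x}.$$
Only solutions of $2x=0$ (for $P$, $PZ$) or $2x=-1$ (for $PX$, $A_3$) contribute to the trace.

If $N$ is odd, the solutions are $x=0$ and $x=\frac{N-1}2$, each unique. The traces of $P,PX,A_3,PZ$ are $1$, $1$, $\eta\,\zeta^{(N-1)/2}=\zeta^{(N+1)/2+(N-1)/2}=1$ and $1$. So each matrix has multiplicities $\left(\frac{N+1}2,\frac{N-1}2\right)$.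

If $N$ is even, $2x=0$ has the solutions $0,\frac N2$ and $2x=-1$ has none. The traces are $2$, $0$, $0$ and $1+\zeta^{N/2}=0$. The multiplicities are $\left(\frac N2+1,\frac N2-1\right)$ for $A_1$ and $\left(\frac N2,\frac N2\right)$ for the other three.

## 3. Rigid unitary local systems and simple eigenvalues

Let $S=\{p_1,\dots,p_s\}\subset\mathbb P^1_{\mathbb C}$ be distinct points.

**Definition (local system).** A rank $\ell$ local system on $\mathbb P^1-S$ is a tuple $(A_1,\dots,A_s)$ in $\mathrm{GL}(\ell,\mathbb C)$ with $A_1\cdots A_s=I_\ell$, up to simultaneous conjugation. Equivalently it is a representation $\rho$ of $\pi_1(\mathbb P^1-S)$ with $\rho(\gamma_i)=A_i$, where $\gamma_i$ is a loop around $p_i$. The conjugacy class of $A_i$ is the local monodromy at $p_i$. The local system is *irreducible* if $\rho$ is, and *unitary* if after conjugation $\rho$ takes values in a unitary group.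

**Definition (rigid).** It is *rigid* if, whenever $B_1\cdots B_s=I_\ell$ and each $B_i$ is conjugate to $A_i$, there is a single $C\in\mathrm{GL}(\ell,\mathbb C)$ with $B_i=CA_iC^{-1}$ for all $i$.

Rank one systems are rigid, since there $B_i=A_i$. For a system that is not rigid, let $R_\theta=\begin{pmatrix}\cos2\theta&\sin2\theta\\ \sin2\theta&-\cos2\theta\end{pmatrix}$ be the reflection of the plane in the line at angle $\theta$, and take $(R_0,R_\theta,R_\theta,R_0)$. The product is $1$ and all four classes are that of $\mathrm{diag}(1,-1)$, for every $\theta$. But $\operatorname{tr}(R_0R_\theta)=2\cos2\theta$ varies with $\theta$, so the classes do not determine the tuple. It is irreducible when $\theta$ is not a multiple of $\pi/2$, because $R_0$ and $R_\theta$ then have no common eigenvector.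

Fix $n\ge1$ and consider irreducible rigid unitary local systems whose local monodromies have order dividing $n$. At $p_i$ let $e^{2\pi\sqrt{-1}\,b/n}$ occur with multiplicity $c_i^b$ for $b=1,\dots,n-1$; then $1$ occurs with multiplicity $\ell-\sum_bc_i^b$. Prakash Belkale, "Rigid local systems and the multiplicative eigenvalue problem", arXiv:2005.12457 (2020), asks:

*Must the local monodromy around some $p_i$ have an eigenvalue of multiplicity one? That is, must some $c_i^b$, or some $\ell-\sum_bc_i^b$, equal $1$?*

There the question is originally phrased for F-line bundles $\mathcal B(\vec\lambda,\ell)$ on a parabolic moduli space $\mathrm{Par}_{n,\mathcal O,S}$, with $\lambda^i=\sum_{b=1}^{n-1}c_i^b\omega_b$; that paper states that the two questions are equivalent via strange duality.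

**The answer is no.** Call an irreducible rigid unitary local system with local monodromies of finite order a *counterexample* if no local monodromy has an eigenvalue of multiplicity one. In the statements below, an entry $0$ in a list of multiplicities means that the eigenvalue is absent.

**Theorem A.** Let $N\ge2$. On $\mathbb P^1$ minus $4$ points there is an irreducible rigid unitary local system of rank $N$ with local monodromies of order dividing $n=2N$ and eigenvalue multiplicities

- $\left(\frac{N+1}2,\frac{N-1}2\right)$ at all four points, if $N$ is odd;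
- $\left(\frac N2+1,\frac N2-1\right),\left(\frac N2,\frac N2\right),\left(\frac N2,\frac N2\right),\left(\frac N2,\frac N2\right)$, if $N$ is even.

For $N\ge5$ it is a counterexample.

**Theorem B.** Let $N\ge2$. On $\mathbb P^1$ minus $3$ points there is an irreducible rigid unitary local system of rank $N$ with local monodromies of order dividing $n=3N$ and eigenvalue multiplicities

- $(m+1,m,m)$ at all three points if $N=3m+1$;
- $(m+1,m+1,m)$ at all three points if $N=3m+2$;
- in some order of the points, $(m+1,m,m-1),(m,m,m),(m,m,m)$ if $N=3m$.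

For $N\ge7$ it is a counterexample.

**Theorem C.** A counterexample of rank $\ell$ on $\mathbb P^1$ minus $s$ points (for some $n$) exists if and only if
$$(s=3\text{ and }\ell\ge7)\quad\text{or}\quad(s\ge4\text{ and }\ell\ge5).$$
In rank $5$, exactly four local monodromies are non-scalar and each has multiplicities $(3,2)$. For $s=3$, $\ell=7$, each has multiplicities $(3,2,2)$. The "only if" part and these two uniqueness statements hold for all irreducible rigid local systems with diagonalizable local monodromies, unitary or not, in which no local monodromy has an eigenvalue of multiplicity one.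

For $s\ge5$ Theorem C allows trivial local monodromies. The next theorem shows that they are not essential to the phenomenon.

**Theorem D.** Let $s\ge4$, $h=s-2$, $u_0=0$, $u_1=1$, $u_{j+1}=hu_j-u_{j-1}$. For every $j\ge1$ there is an irreducible rigid unitary local system on $\mathbb P^1$ minus $s$ points, with finite-order local monodromies, such that all $s$ local monodromies have exactly two eigenvalues, of multiplicities $(u_{j+1},u_j)$. For $j\ge2$ this is a counterexample. Since $u_j$ is strictly increasing, all multiplicities at all points can be made arbitrarily large.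

Theorem B for $s=3$ and Theorem D for $s\ge4$ show that, for every $s\ge3$, the smallest multiplicity that occurs has no upper bound.

## 4. Scott's inequality and the dimension count

Rigidity quantifies over all tuples $(B_i)$. This section replaces it by one equation among the multiplicities.

For diagonalizable $A_i$ with multiplicities $m_{i,1},m_{i,2},\dots$, a matrix commutes with $A_i$ exactly when it preserves each eigenspace. So the centralizer has dimension $z_i=\sum_km_{i,k}^2$.

**Scott's inequality.** If $g_1\cdots g_s=1$ in $\mathrm{GL}(W)$ and $G=\langle g_1,\dots,g_s\rangle$, then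
$$\sum_i\operatorname{rk}(g_i-1)\ge2\dim W-\dim W^G-\dim(W^*)^G.$$

*Proof.* Consider
$$W\xrightarrow{\ a\ }\bigoplus_i\operatorname{Im}(g_i-1)\xrightarrow{\ b\ }W,\qquad a(w)=\big((g_i-1)w\big)_i,\quad b\big((v_i)\big)=\sum_ig_1\cdots g_{i-1}v_i.$$
The sum $ba(w)=\sum_i(g_1\cdots g_i-g_1\cdots g_{i-1})w$ telescopes to $(g_1\cdots g_s-1)w=0$. So $\dim\operatorname{Im}a\le\dim\ker b$.

The kernel of $a$ is $W^G$, hence $\dim\operatorname{Im}a=\dim W-\dim W^G$.

For the image of $b$, note that
$$g_1\cdots g_{i-1}v-v=\sum_{k<i}(g_k-1)\,g_{k+1}\cdots g_{i-1}v\in\sum_{k<i}\operatorname{Im}(g_k-1).$$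
We claim that the span of the spaces $g_1\cdots g_{k-1}\operatorname{Im}(g_k-1)$ with $k\le i$ equals $\sum_{k\le i}\operatorname{Im}(g_k-1)$. This is clear for $i=1$. If it holds for $i-1$, then for $v\in\operatorname{Im}(g_i-1)$ the vectors $g_1\cdots g_{i-1}v$ and $v$ agree modulo the common space for $i-1$, so it holds for $i$. Thus $\operatorname{Im}b=\sum_i\operatorname{Im}(g_i-1)$. A functional $\phi$ kills this space if and only if $\phi\circ g_i=\phi$ for all $i$, so its codimension is $\dim(W^*)^G$. Hence $\dim\ker b=\sum_i\operatorname{rk}(g_i-1)-\dim W+\dim(W^*)^G$, and the inequality $\dim\operatorname{Im}a\le\dim\ker b$ is the claim. $\square$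

**Lemma 1.** Let $(A_i)$ be irreducible of rank $\ell$ with diagonalizable $A_i$. It is rigid if and only if
$$\sum_iz_i=(s-2)\ell^2+2. \tag{3}$$

This is well known (Katz, *Rigid Local Systems*, Thm 1.1.2); here is the proof.

**Equation (3) implies rigidity.** Let $B_i$ be conjugate to $A_i$ with $\prod B_i=1$. Let $V,V'$ be the representations given by $(A_i)$ and $(B_i)$, let $W=\operatorname{Hom}(V,V')$, of dimension $\ell^2$, and $g_iM=B_iMA_i^{-1}$. Then $g_1\cdots g_sM=(B_1\cdots B_s)M(A_1\cdots A_s)^{-1}=M$. The fixed space of $g_i$ is $\{M:B_iM=MA_i\}$; composing with a matrix that conjugates $B_i$ to $A_i$ identifies it with the centralizer of $A_i$, so $\operatorname{rk}(g_i-1)=\ell^2-z_i$. We have $W^G=\operatorname{Hom}_\pi(V,V')$. The invariant pairing $(M,M')\mapsto\operatorname{tr}(M'M)$ identifies $W^*$ with $\operatorname{Hom}(V',V)$, so $(W^*)^G\cong\operatorname{Hom}_\pi(V',V)$. Scott's inequality reads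
$$\dim\operatorname{Hom}_\pi(V,V')+\dim\operatorname{Hom}_\pi(V',V)\ge2\ell^2-s\ell^2+\sum_iz_i=2. \tag{4}$$
So there is a nonzero intertwiner in one direction. A nonzero $V\to V'$ is injective and a nonzero $V'\to V$ is surjective, because $V$ is irreducible. As the dimensions agree it is an isomorphism, and it supplies the matrix $C$.

**Rigidity implies equation (3).** The inequality in (4) holds without assuming (3). With $V'=V$ its left side is $2$ by Schur's lemma, so $\sum z_i\le(s-2)\ell^2+2$.

For the reverse inequality let $C_i$ be the conjugacy class of $A_i$, a smooth irreducible variety of dimension $\ell^2-z_i$. Since $\prod\det A_i=1$, multiplication is a map $\prod C_i\to\mathrm{SL}_\ell$. Near $I$ the point $I$ of the smooth variety $\mathrm{SL}_\ell$ is cut out by $\ell^2-1$ equations, so every component of the fibre over $I$ has dimension at least $\sum_i(\ell^2-z_i)-(\ell^2-1)$. The fibre contains $(A_i)$. By rigidity it is a single orbit of $\mathrm{PGL}_\ell$, and by Schur's lemma the stabilizer is trivial, so it has dimension $\ell^2-1$. Hence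 $\ell^2-1\ge\sum_i(\ell^2-z_i)-(\ell^2-1)$, that is, $\sum z_i\ge(s-2)\ell^2+2$. $\square$

As an example take $\ell=2$ with non-scalar diagonalizable monodromies, so each $z_i=2$. For $s=3$, $\sum z_i=6=1\cdot4+2$, and irreducible systems are rigid. For $s=4$, $\sum z_i=8\ne10$, and they are not rigid; this agrees with the reflections in Section 3.

## 5. What the count forces in small rank

This section proves the "only if" half of Theorem C and its two uniqueness statements. It also shows why one might expect the answer to be yes.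

A natural first attempt is to extract a simple eigenvalue from (3) by arithmetic. If an integer $d$ divides every multiplicity at every point, then $d\mid\ell$, so $d^2$ divides both $\sum_iz_i$ and $(s-2)\ell^2$. By (3), $d^2\mid2$, so $d=1$. Thus the multiplicities of an irreducible rigid system have no common factor. One would like to improve "no common factor" to "some multiplicity is $1$", and in the smallest ranks the count does this.

Let an irreducible rigid local system of rank $\ell$ on $\mathbb P^1$ minus $s$ points have diagonalizable local monodromies and no eigenvalue of multiplicity one. Then $\ell\ge2$. If $s\le2$ the image of $\rho$ is cyclic, so an irreducible $\rho$ has rank $1$; hence $s\ge3$. Put $d_i=\ell^2-z_i$, which is $0$ when $A_i$ is scalar. Equation (3) becomes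
$$\sum_id_i=2\ell^2-2. \tag{5}$$
All multiplicities are at least $2$, so the type of $A_i$ is a partition of $\ell$ into parts $\ge2$.

**Ranks 2 and 3.** The only partition is $(\ell)$, so every $A_i$ is scalar and every line is invariant. This contradicts irreducibility.

**Rank 4.** The only non-scalar type is $(2,2)$, with $d=16-8=8$. But (5) asks for the sum $30$, and $8\nmid30$.

**Rank 5.** The only non-scalar type is $(3,2)$, with $d=25-13=12$. Now (5) asks for $48=4\cdot12$. So exactly four points are non-scalar, each of type $(3,2)$; in particular $s\ge4$.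

**Rank 6 with $s=3$.** The types $(2,2,2),(3,3),(4,2)$ have $d=24,18,16$. A sum of at most three of these must equal $70$. The largest such sum is $72$ and the next largest is $24+24+18=66$, so this is impossible.

**Rank 7 with $s=3$.** The types $(3,2,2),(4,3),(5,2)$ have $d=32,24,20$. The required sum is $96=3\cdot32$, the maximum possible, so all three points have type $(3,2,2)$.

For $s=3$ this excludes $\ell\le6$, and for $s\ge4$ it excludes $\ell\le4$. So the "only if" part and both uniqueness statements are proved. The arithmetic argument stops at rank $5$: there $2$ and $3$ have no common factor, neither is $1$, and (5) balances exactly. The count does not say whether an irreducible tuple with these numbers exists.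

## 6. Four involutions, a scalar defect, and Theorem A

In rank $5$ we need four matrices of type $(3,2)$ with product $1$. The simplest thing to try is four honest involutions. It fails for the following reason.

**Remark.** *If $A_1A_2A_3A_4=1$ with all $A_i^2=1$ and the tuple is irreducible, then its rank is at most $2$.* Put $D=A_1A_2$ and $E=A_1A_4$. Then $A_1DA_1=A_2A_1=D^{-1}$ and $A_1EA_1=A_4A_1=E^{-1}$. From the product relation $A_3=D^{-1}A_4^{-1}=D^{-1}A_4=D^{-1}A_1E$. So
$$1=A_3^2=D^{-1}(A_1ED^{-1}A_1)E=D^{-1}E^{-1}DE,$$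
and $D$ and $E$ commute. Let $v$ be a common eigenvector. Since $DA_1v=A_1D^{-1}v$ and $EA_1v=A_1E^{-1}v$, the span of $v$ and $A_1v$ is invariant under $A_1,D,E$, hence under all $A_i$.

The obstruction is that $D$ and $E$ commute. A scalar removes it. Keep $A_1^2=A_2^2=A_3^2=1$, but let $A_4^2=\mu$ be a scalar. Then $A_1EA_1=A_4A_1=\mu A_4^{-1}A_1=\mu E^{-1}$, and $A_4^{-1}=\mu^{-1}A_4$ gives $A_3=\mu^{-1}D^{-1}A_1E$. Hence
$$1=A_3^2=\mu^{-2}D^{-1}(A_1ED^{-1}A_1)E=\mu^{-1}D^{-1}E^{-1}DE,\qquad\text{so}\qquad DE=\mu ED.$$
For $\mu=\zeta^{-1}$ this is solved by the clock and shift: $D=X$ and $E=\eta^{-1}Z$, with $A_1=P$. That is the tuple (2).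

**Proof of Theorem A.** Take the tuple (2). Section 2 shows that the product is $1$, the matrices are unitary, the eigenvalues are $2N$-th roots of unity, the tuple is irreducible and the multiplicities are as stated. It remains to check rigidity by Lemma 1, with $s=4$.

For odd $N$, $z_i=\frac{(N+1)^2+(N-1)^2}4=\frac{N^2+1}2$, so $\sum z_i=2N^2+2$. For even $N$, $z_1=\left(\frac N2+1\right)^2+\left(\frac N2-1\right)^2=\frac{N^2}2+2$ and the other three are $\frac{N^2}2$, so again $\sum z_i=2N^2+2$. This is $(4-2)N^2+2$, so the system is rigid.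

The smallest multiplicity is $\frac{N-1}2$ or $\frac N2-1$, which is at least $2$ for $N\ge5$. $\blacksquare$

This settles the question. For $N=5$ we have $n=10$, $\ell=5$, $s=4$. Since $\zeta^2=e^{2\pi\sqrt{-1}\,4/10}$ and $-\zeta^2=e^{2\pi\sqrt{-1}\,9/10}$, Section 1 gives $c_i^5=2$ for $i=1,2,3$, then $c_4^4=3$ and $c_4^9=2$, with all other $c_i^b=0$. The multiplicities of the eigenvalue $1$ are $\ell-\sum_bc_i^b=3,3,3,0$. None of these numbers is $1$. In the notation for F-line bundles, $\lambda^1=\lambda^2=\lambda^3=2\omega_5$ and $\lambda^4=3\omega_4+2\omega_9$, and by the equivalence quoted in Section 3 the question about F-line bundles also has a negative answer.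

## 7. An order-three symmetry of clock and shift: Theorem B

On three points we replace the flip, which acts on the indices $(a,b)$ of $X^aZ^b$ by $-1$, by an operator acting with order three.

**Step 1: a unitary $U$ that cycles $X\to Z\to cX^{-1}Z^{-1}\to X$.** Choose $c$ with $c^N=(-1)^{N-1}$ and put $X'=Z$, $Z'=cX^{-1}Z^{-1}$. We check that $(X',Z')$ satisfies the relations of $(X,Z)$. We have $Z'X'=cX^{-1}$, and $X'Z'=cZX^{-1}Z^{-1}=c\zeta^{-1}X^{-1}$, so $Z'X'=\zeta X'Z'$. Also $X'^N=1$. Since $ZXe_x=\zeta^{x+1}e_{x+1}$, the matrix $(ZX)^N$ is the scalar $\prod_{y\in\mathbb Z/N}\zeta^y=\zeta^{N(N-1)/2}=(-1)^{N-1}$. As $Z'=c(ZX)^{-1}$, we get $Z'^N=c^N(-1)^{N-1}=1$.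

So $Z'$ has an eigenvector with eigenvalue some $\zeta^r$. By $Z'X'=\zeta X'Z'$, applying $X'$ multiplies the eigenvalue by $\zeta$; applying it repeatedly we reach a unit vector $v$ with $Z'v=v$. Then $X'^jv$, for $0\le j<N$, are unit eigenvectors of the unitary matrix $Z'$ with the distinct eigenvalues $\zeta^j$, hence orthonormal. Let $U$ be the unitary matrix $e_j\mapsto X'^jv$, which is well defined for $j\in\mathbb Z/N$ because $X'^N=1$. From $UXe_j=X'^{j+1}v=X'Ue_j$ and $UZe_j=\zeta^jX'^jv=Z'Ue_j$ we get
$$UXU^{-1}=Z,\qquad UZU^{-1}=cX^{-1}Z^{-1}. \tag{6}$$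
Moreover $U(cX^{-1}Z^{-1})U^{-1}=cZ^{-1}(cX^{-1}Z^{-1})^{-1}=cZ^{-1}\cdot c^{-1}ZX=X$. So $U^3$ commutes with $X$, and therefore also with $Z=UXU^{-1}$. By the Fact in Section 2, $U^3$ is scalar, of modulus $1$. Rescale $U$ by a number of modulus one so that $U^3=1$; this does not affect (6).

**Step 2: the tuple.** Let $\kappa^3=c$ and put
$$A_1=U,\qquad A_2=\kappa^{-1}UX,\qquad A_3=\kappa X^{-1}U,\qquad A_1A_2A_3=U\cdot UX\cdot X^{-1}U=U^3=1.$$
All $A_i$ are unitary, since $|\kappa|=1$. Moving all factors $U$ to the right and using $U^3=1$,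
$$(UX)^3=(UXU^{-1})(U^2XU^{-2})(U^3XU^{-3})=Z\cdot cX^{-1}Z^{-1}\cdot X=c\zeta^{-1},$$
$$(X^{-1}U)^3=X^{-1}(UX^{-1}U^{-1})(U^2X^{-1}U^{-2})=X^{-1}Z^{-1}(cX^{-1}Z^{-1})^{-1}=X^{-1}Z^{-1}c^{-1}ZX=c^{-1}.$$
So $A_1^3=A_3^3=1$ and $A_2^3=\zeta^{-1}$, and all orders divide $3N$. The algebra generated by the $A_i$ contains $X=\kappa A_1^{-1}A_2$ and $Z=A_1XA_1^{-1}$, so the tuple is irreducible.

**Step 3: the absolute values of the traces.** They will determine the multiplicities. For unitary $W$, the map $\mathrm{Ad}_W:M\mapsto WMW^{-1}$ on $M_N(\mathbb C)$ has trace $\operatorname{tr}W\cdot\operatorname{tr}W^{-1}=|\operatorname{tr}W|^2$. Compute this trace in the basis $X^aZ^b$. By (6), $\mathrm{Ad}_U$ sends $X^aZ^b$ to $Z^a(cX^{-1}Z^{-1})^b$, a scalar times $X^{-b}Z^{a-b}$, while $\mathrm{Ad}_X$ multiplies each basis element by a scalar. So each $\mathrm{Ad}_{A_i}$ sends $X^aZ^b$ to a scalar times $X^{-b}Z^{a-b}$. Only indices with $a=-b$ and $b=a-b$, that is $a=-b$ and $3b=0$ in $\mathbb Z/N$, contribute.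

If $3\nmid N$, only $(0,0)$ contributes, and $|\operatorname{tr}A_i|^2=1$ for $i=1,2,3$.

If $N=3m$, the contributing lines are spanned by $1$, $T$, $T^2$ with $T=X^{-m}Z^m$, because $T^2$ is a scalar times $X^{-2m}Z^{2m}$. Let $UTU^{-1}=\tau T$; since $U^3=1$, $\tau^3=1$. Also $XTX^{-1}=\zeta^{-m}T=\omega^{-1}T$, where $\omega=\zeta^m$ is a primitive cube root of $1$. So $\mathrm{Ad}_{A_i}$ multiplies $T$ by $\sigma_1=\tau$, $\sigma_2=\tau\omega^{-1}$, $\sigma_3=\tau\omega$ respectively, and $|\operatorname{tr}A_i|^2=1+\sigma_i+\sigma_i^2$. The $\sigma_i$ are the three cube roots of $1$ in some order, so the values are $3,0,0$ in some order.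

In all cases
$$\sum_{i=1}^3|\operatorname{tr}A_i|^2=3. \tag{7}$$

**Step 4: the multiplicities.** Since $A_i^3$ is scalar, the possible eigenvalues of $A_i$ are $\theta,\theta\omega,\theta\omega^2$, where $|\theta|=1$ and $\omega$ denotes a primitive cube root of $1$. Let $m_0,m_1,m_2\ge0$ be their multiplicities. Since $\omega+\omega^{-1}=-1$,
$$|\operatorname{tr}A_i|^2=\Big|\sum_jm_j\omega^j\Big|^2=\sum_jm_j^2-\sum_{j<k}m_jm_k=\tfrac12\Big(3\sum_jm_j^2-N^2\Big), \tag{8}$$
where the last equality uses $N^2=\sum m_j^2+2\sum_{j<k}m_jm_k$. Write $m_j=\frac N3+\delta_j$, so that $\sum\delta_j=0$ and $\sum m_j^2=\frac{N^2}3+\sum\delta_j^2$. Then (8) becomes $\sum_j\delta_j^2=\frac23|\operatorname{tr}A_i|^2$.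

- $N=3m+1$: $\delta_j\in-\frac13+\mathbb Z$ and $\sum\delta_j^2=\frac23$. The elements of $-\frac13+\mathbb Z$ with square at most $\frac23$ are $-\frac13$ and $\frac23$. Sum $0$ forces exactly one $\frac23$, so the multiplicities are $(m+1,m,m)$.
- $N=3m+2$: $\delta_j\in\frac13+\mathbb Z$, and likewise $\delta_j\in\{\frac13,-\frac23\}$ with exactly one $-\frac23$, so they are $(m+1,m+1,m)$.
- $N=3m$: the $\delta_j$ are integers. If $|\operatorname{tr}A_i|^2=0$ they vanish, giving $(m,m,m)$. If $|\operatorname{tr}A_i|^2=3$ then $\sum\delta_j^2=2$ and $\sum\delta_j=0$, so they are $1,0,-1$, giving $(m+1,m,m-1)$. By Step 3 the second case occurs at exactly one point.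

**Step 5: rigidity.** By (8), $z_i=\sum_jm_j^2=\frac13\left(N^2+2|\operatorname{tr}A_i|^2\right)$. With (7), $\sum_iz_i=N^2+\frac23\cdot3=N^2+2=(3-2)N^2+2$, and Lemma 1 applies.

For $N\ge7$ all multiplicities are at least $2$: if $N=3m+1$ or $3m+2$ then $m\ge2$, and if $N=3m$ then $m\ge3$. $\blacksquare$

The first case is rank $7$, with $n=21$ and multiplicities $(3,2,2)$ at each of the three points.

**Proof of Theorem C, existence.** For $s=3$ and $\ell\ge7$ use Theorem B with $N=\ell$. For $s\ge4$ and $\ell\ge5$ use Theorem A with $N=\ell$, and put identity matrices at the remaining $s-4$ points. The group generated is unchanged, so irreducibility is unchanged. A matrix conjugate to $I$ equals $I$, so rigidity is unchanged. At the added points the eigenvalue $1$ has multiplicity $\ell\ge5$. The other half was proved in Section 5. $\blacksquare$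

## 8. Subspace configurations with only scalar endomorphisms

We turn to Theorem D, where every one of the $s$ monodromies must be non-scalar. The plan is to solve an additive problem first: find subspaces $W_1,\dots,W_s$ of a Hermitian space whose orthogonal projections add up to a scalar. Exponentials of matrices do not turn sums into products, so Section 10 has to deform the additive solution into a multiplicative one.

Fix $s\ge4$, $h=s-2$, $j\ge1$, and put $k=u_j$, $\ell=u_j+u_{j+1}$. By induction $u_{j+1}-u_j=(h-2)u_j+(u_j-u_{j-1})\ge u_j-u_{j-1}\ge\dots\ge1$, since $h\ge2$. So $u_j$ is strictly increasing, and $u_2=h\ge2$.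

**The numerical identity.** The quantity $u_j^2+u_{j+1}^2-hu_ju_{j+1}$ does not depend on $j$: for $u=u_j$ and $v=u_{j+1}$,
$$v^2+(hv-u)^2-hv(hv-u)=u^2+v^2-huv.$$
At $j=0$ it is $1$. Expanding, $\ell^2+sk^2-sk\ell=u^2+v^2-(s-2)uv$ for $\ell=u+v$, $k=u$. Hence
$$\ell^2+sk^2-sk\ell=1. \tag{9}$$

**Representations.** Let $Q$ be the quiver with vertices $0,1,\dots,s$ and one arrow $i\to0$ for each $i\ge1$. A representation $M$ consists of spaces $M_0,\dots,M_s$ and maps $\mu_i:M_i\to M_0$. Its dimension vector is written $(\dim M_0;\dim M_1,\dots,\dim M_s)$. For representations $M,N$ with maps $\mu_i,\nu_i$ consider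
$$d_{M,N}:\ \bigoplus_{v=0}^s\operatorname{Hom}(M_v,N_v)\longrightarrow\bigoplus_{i=1}^s\operatorname{Hom}(M_i,N_0),\qquad(f_v)\mapsto(f_0\mu_i-\nu_if_i)_i.$$
Its kernel is $\operatorname{Hom}(M,N)$, and by the standard resolution its cokernel is $\operatorname{Ext}^1(M,N)$. We use three consequences.

(a) If $\beta,\gamma$ are the dimension vectors of $M,N$, then
$$\dim\operatorname{Hom}(M,N)-\dim\operatorname{Ext}^1(M,N)=\langle\beta,\gamma\rangle:=\beta_0\gamma_0+\sum_{i\ge1}\beta_i\gamma_i-\sum_{i\ge1}\beta_i\gamma_0 .$$

(b) For a quotient $N\to N''$ the map $\operatorname{Ext}^1(M,N)\to\operatorname{Ext}^1(M,N'')$ is surjective, because $\operatorname{Hom}(M_i,N_0)\to\operatorname{Hom}(M_i,N''_0)$ is. For a subrepresentation $L\subset M$ the map $\operatorname{Ext}^1(M,N)\to\operatorname{Ext}^1(L,N)$ is surjective, because $\operatorname{Hom}(M_i,N_0)\to\operatorname{Hom}(L_i,N_0)$ is.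

(c) If $L\subset M$, $R=M/L$ and $\operatorname{Ext}^1(R,L)=0$, then $M\cong L\oplus R$. Indeed, choose vector space splittings $M_v=L_v\oplus R_v$. The structure maps become $(x,r)\mapsto(\lambda_ix+\varphi_ir,\ \rho_ir)$ with $\varphi_i:R_i\to L_0$. The graphs of maps $\theta_v:R_v\to L_v$ form a subrepresentation if and only if $\lambda_i\theta_i+\varphi_i=\theta_0\rho_i$, that is, $\varphi=d_{R,L}(\theta)$. If $d_{R,L}$ is surjective, such a $\theta$ exists and gives a complement of $L$.

**Step 1: a representation $M$ of dimension $(\ell;k,\dots,k)$ with $\operatorname{End}M=\mathbb C$ and all $\mu_i$ injective.** The tool is the reflection functors of Bernstein–Gelfand–Ponomarev (1973); we check by hand what we need. Start with $V=\mathbb C$ and $W_i=0$, of dimension $(u_0+u_1;u_0,\dots,u_0)$ and endomorphism ring $\mathbb C$. Suppose we have subspaces $W_i\subset V$ with dimension vector $(u_j+u_{j+1};u_j,\dots,u_j)$ and $\{f\in\operatorname{End}V:f(W_i)\subset W_i\ \forall i\}=\mathbb C$; since the maps are injective, this set is the endomorphism ring.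

*First reflection.* Let $Y_i=V/W_i$, of dimension $u_{j+1}$, and consider the data $M'$ of the surjections $V\to Y_i$, a representation of the opposite quiver. An endomorphism of $M'$ is determined by $f\in\operatorname{End}V$, and $f$ induces maps on all $Y_i$ exactly when $f(W_i)\subset W_i$ for all $i$. So $\operatorname{End}M'=\mathbb C$.

Let $K$ be the kernel of $V\to Y:=\bigoplus_iY_i$. If $K\ne0$, choose a complement $K'$ of $K$ in $V$; then $M'$ is the direct sum of $(K;0,\dots,0)$ and $(K';Y_1,\dots,Y_s)$. The second summand is nonzero because $u_{j+1}>0$. This would give $\dim\operatorname{End}M'\ge2$, a contradiction. So $V\subset Y$.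

*Second reflection.* Put $V''=Y/V$ and consider the maps $Y_i\to V''$, a representation $M''$ of $Q$ again. Its dimension vector has entries $u_{j+1}$ at $1,\dots,s$ and, at $0$,
$$su_{j+1}-u_j-u_{j+1}=u_{j+1}+(hu_{j+1}-u_j)=u_{j+1}+u_{j+2}.$$
Since $V\to Y$ is injective, an endomorphism of $M'$ is the same as a tuple $(g_i)\in\prod\operatorname{End}Y_i$ whose direct sum preserves $V\subset Y$. Since $Y\to V''$ is surjective, an endomorphism of $M''$ is also the same as such a tuple. So $\operatorname{End}M''=\mathbb C$. Finally, if some $Y_i\to V''$ had a kernel $K\neq0$, then $K$, placed at vertex $i$, would split off as a direct summand. The other summand is nonzero because $V''\ne0$, again contradicting $\operatorname{End}M''=\mathbb C$. So the $Y_i$ are subspaces of $V''$, and the induction continues.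

For $j=1$ the construction gives $V=\mathbb C^s/\mathbb C(1,\dots,1)$ with $W_i$ the line spanned by the image of the $i$-th basis vector: $s$ lines in a space of dimension $s-1$.

From now on $M=(V;W_i\subset V)$ is the representation of dimension $\alpha=(\ell;k,\dots,k)$. By (9), $\langle\alpha,\alpha\rangle=\ell^2+sk^2-sk\ell=1$. With $\dim\operatorname{End}M=1$, consequence (a) gives $\operatorname{Ext}^1(M,M)=0$.

**Step 2: the $W_i$ are in stable position.** This inequality drives everything that follows. *For every subspace $0\ne U\subsetneq V$,*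
$$\sum_i\dim(U\cap W_i)<\frac{sk}\ell\dim U. \tag{10}$$

Let $L=(U;U\cap W_i)\subset M$, with dimension vector $\beta$, and let $R=M/L$, with dimension vector $\gamma=\alpha-\beta$. Both are nonzero.

- $\operatorname{Ext}^1(L,R)=0$: by (b), $\operatorname{Ext}^1(M,M)=0$ gives $\operatorname{Ext}^1(M,R)=0$ and then $\operatorname{Ext}^1(L,R)=0$.
- $\operatorname{Hom}(R,L)=0$: a nonzero map would give a nonzero composite $M\to R\to L\to M$ that kills $L\ne0$, but nonzero elements of $\operatorname{End}M=\mathbb C$ are injective.
- $\operatorname{Ext}^1(R,L)\ne0$: otherwise (c) gives $M\cong L\oplus R$, contradicting $\operatorname{End}M=\mathbb C$.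

Hence, using $\alpha=\beta+\gamma$ and (a),
$$\langle\beta,\alpha\rangle-\langle\alpha,\beta\rangle=\langle\beta,\gamma\rangle-\langle\gamma,\beta\rangle=\dim\operatorname{Hom}(L,R)+\dim\operatorname{Ext}^1(R,L)>0.$$
The symmetric terms of the form cancel on the left, leaving $-\ell\sum_{i\ge1}\beta_i+sk\beta_0>0$. This is (10).

For $j=1$ one can see (10) directly: any $s-1$ of the $s$ lines are independent, so $U$ of dimension $d<s-1$ contains at most $d$ of them, and $d<\frac s{s-1}d$.

## 9. An inner product in which the projections sum to a scalar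

**Step 3.** *There is a Hermitian inner product on $V$ such that the orthogonal projections $P_i$ onto $W_i$ satisfy*
$$\sum_iP_i=\frac{sk}\ell I. \tag{11}$$
*Moreover, the $P_i$ then generate $\operatorname{End}V$.* We find the inner product by minimizing a convex function, and (10) guarantees that a minimum exists.

Fix some inner product, identify $V=\mathbb C^\ell$, and let $F_i$ be the $\ell\times k$ matrix whose columns are an orthonormal basis of $W_i$. For positive definite Hermitian $H$ with $\det H=1$ put
$$f(H)=\sum_i\log\det(F_i^*HF_i).$$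
Every such $H$ is $e^\xi$ for a unique traceless Hermitian $\xi$, and this correspondence is a homeomorphism.

*Convexity along rays.* Let $\xi$ be traceless Hermitian. In coordinates given by an orthonormal eigenbasis of $\xi$, with eigenvalues listed with repetition, let $\lambda_J$ be the sum of the eigenvalues indexed by a $k$-subset $J$. The Cauchy–Binet formula gives $\det(F_i^*e^{t\xi}F_i)=\sum_Ja_Je^{t\lambda_J}$ with $a_J\ge0$ the squared absolute value of the $J$-minor of $F_i$. The logarithm of such a sum is convex in $t$, so $t\mapsto f(e^{t\xi})$ is convex.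

*Slope at infinity.* Let $\xi\ne0$ have distinct eigenvalues $\lambda_1>\dots>\lambda_r$; here $r\ge2$, since $\operatorname{tr}\xi=0$. Let $V_p$ be the sum of the eigenspaces with eigenvalue $\le\lambda_p$, so $V_1=V$, and put $V_{r+1}=0$. Fix $i$ and put $n_p=\dim(W_i\cap V_p)-\dim(W_i\cap V_{p+1})$. Choose vectors $w_{p,a}\in W_i\cap V_p$, $1\le a\le n_p$, that form a basis of $(W_i\cap V_p)/(W_i\cap V_{p+1})$; together they form a basis of $W_i$. This quotient embeds in $V_p/V_{p+1}$, so the components $w^0_{p,a}$ of the $w_{p,a}$ in the $\lambda_p$-eigenspace are independent for each $p$, and for different $p$ they are orthogonal. As $t\to\infty$, $e^{t\xi/2}w_{p,a}=e^{t\lambda_p/2}(w^0_{p,a}+o(1))$. Hence the Gram determinant of the vectors $e^{t\xi/2}w_{p,a}$ is $e^{t\sum_p\lambda_pn_p}$ times a quantity tending to the Gram determinant of the $w^0_{p,a}$, which is positive. It differs from $\det(F_i^*e^{t\xi}F_i)$ by a positive constant factor, the effect of a change of basis of $W_i$. So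
$$\log\det(F_i^*e^{t\xi}F_i)=t\sum_p\lambda_pn_p+O(1),\qquad\sum_p\lambda_pn_p=\lambda_1k-\sum_{p\ge2}(\lambda_{p-1}-\lambda_p)\dim(W_i\cap V_p),$$
the last equality by Abel summation. Now sum over $i$ and apply (10) to the proper nonzero subspaces $V_2,\dots,V_r$. The slope of $f(e^{t\xi})$ at infinity is
$$\lambda_1sk-\sum_{p\ge2}(\lambda_{p-1}-\lambda_p)\sum_i\dim(W_i\cap V_p)>\frac{sk}\ell\Big(\lambda_1\ell-\sum_{p\ge2}(\lambda_{p-1}-\lambda_p)\dim V_p\Big)=\frac{sk}\ell\operatorname{tr}\xi=0,$$
where the first equality sign is the same Abel summation with $V$ in place of $W_i$. So $f(e^{t\xi})\to+\infty$ as $t\to\infty$, for every $\xi\ne0$.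

*A minimum exists.* Suppose a sublevel set were unbounded: $f(e^{\xi_\nu})\le C$ with $C\ge f(I)$ and $|\xi_\nu|\to\infty$. Pass to a subsequence with $\xi_\nu/|\xi_\nu|\to\xi$, so $|\xi|=1$. Fix $t\ge0$. For $\nu$ large, $t\le|\xi_\nu|$, and convexity on the segment from $0$ to $\xi_\nu$ gives $f(e^{t\xi_\nu/|\xi_\nu|})\le\max(f(I),f(e^{\xi_\nu}))\le C$. Letting $\nu\to\infty$, $f(e^{t\xi})\le C$ for all $t\ge0$, contradicting the positive slope. So sublevel sets are bounded in $\xi$, and the continuous function $f$ attains a minimum at some $H$.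

*Stationarity.* Use $H$ as the inner product. Let $\xi$ be traceless and $H$-selfadjoint, that is, $\xi^*H=H\xi$. Then $He^{t\xi}=(e^{t\xi/2})^*He^{t\xi/2}$ is positive definite Hermitian of determinant $1$, and
$$0=\frac d{dt}\Big|_{t=0}f(He^{t\xi})=\sum_i\operatorname{tr}\big((F_i^*HF_i)^{-1}F_i^*H\xi F_i\big)=\sum_i\operatorname{tr}(P_i\xi),\qquad P_i=F_i(F_i^*HF_i)^{-1}F_i^*H.$$
The matrix $P_i$ is idempotent with image $W_i$, and $HP_i$ is Hermitian; so $P_i$ is the $H$-orthogonal projection onto $W_i$. Now take $\xi=\sum_iP_i-\frac{sk}\ell I$, which is $H$-selfadjoint, and traceless because $\operatorname{tr}P_i=k$. Then $0=\operatorname{tr}\big(\sum_iP_i\,\xi\big)=\operatorname{tr}(\xi^2)+\frac{sk}\ell\operatorname{tr}\xi=\operatorname{tr}(\xi^2)$. Since $\xi$ is selfadjoint, $\xi=0$, which is (11).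

*Generation.* Suppose $0\ne U\subsetneq V$ is invariant under all $P_i$. Then $P_iU\subset U\cap W_i=P_i(U\cap W_i)\subset P_iU$, so $P_iU=U\cap W_i$ and the idempotent $P_i|_U$ has trace $\dim(U\cap W_i)$. Taking the trace of (11) on $U$ gives $\sum_i\dim(U\cap W_i)=\frac{sk}\ell\dim U$, contradicting (10). So the $P_i$ act irreducibly, and by Burnside's theorem they generate $\operatorname{End}V$.

## 10. From a sum of projections to a product of unitaries

**Step 4: projections $Q_i$ near $P_i$ whose exponentials multiply to a scalar.** Identify $V$ with $\mathbb C^\ell$ by an $H$-orthonormal basis, so the $P_i$ are ordinary orthogonal projections. If they commuted, (11) would give $\prod e^{2\pi\sqrt{-1}\,\varepsilon P_i}=e^{2\pi\sqrt{-1}\,\varepsilon sk/\ell}I$ at once, but they generate $\operatorname{End}V$. We correct them by small rotations. For $g=(g_i)\in U(\ell)^s$ let $Q_i=g_iP_ig_i^*$, and for small real $\varepsilon$ put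
$$\Phi(\varepsilon,g)=\frac1{2\pi\sqrt{-1}\,\varepsilon}\log\prod_{i=1}^se^{2\pi\sqrt{-1}\,\varepsilon Q_i},\qquad\Phi(0,g)=\sum_iQ_i.$$
For small $\varepsilon$ the product is close to $I$, uniformly in $g$, so its principal logarithm is a real analytic function of $(\varepsilon,g)$. It vanishes at $\varepsilon=0$, and its first-order term in $\varepsilon$ is $2\pi\sqrt{-1}\sum Q_i$. So $\Phi$ is real analytic, including at $\varepsilon=0$. The logarithm of a unitary matrix near $I$ is skew-Hermitian, so $\Phi$ takes Hermitian values. The trace of the logarithm is continuous in $\varepsilon$, vanishes at $\varepsilon=0$, and exponentiates to $\det\prod e^{2\pi\sqrt{-1}\,\varepsilon Q_i}=e^{2\pi\sqrt{-1}\,\varepsilon sk}$; so it is $2\pi\sqrt{-1}\,\varepsilon sk$. Thus $\operatorname{tr}\Phi=sk$ always.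

*The derivative in $g$ is onto.* At $(0,1)$, in the direction $g_i=e^{\sqrt{-1}\,t\eta_i}$ with $\eta_i$ Hermitian, the derivative of $\Phi$ is $\sqrt{-1}\sum_i[\eta_i,P_i]$. We claim these fill the space of traceless Hermitian matrices. Let $T$ be traceless Hermitian and orthogonal to all of them for the trace form. Then $0=\operatorname{tr}(T[\eta_i,P_i])=\operatorname{tr}(\eta_i[P_i,T])$ for every $i$ and every Hermitian $\eta_i$. Since $[P_i,T]$ is skew-Hermitian, we may take $\eta_i=\sqrt{-1}[P_i,T]$ and conclude $[P_i,T]=0$. So $T$ commutes with all $P_i$, which generate $\operatorname{End}V$; hence $T$ is scalar, and being traceless it is $0$.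

*Solving.* Since $\Phi(0,1)=\sum P_i=\frac{sk}\ell I$ and $\Phi$ takes values in the affine space of Hermitian matrices of trace $sk$, the implicit function theorem gives $g(\varepsilon)\to1$ as $\varepsilon\to0$ with $\Phi(\varepsilon,g(\varepsilon))=\frac{sk}\ell I$. That is, with $Q_i=g_i(\varepsilon)P_ig_i(\varepsilon)^*$,
$$\prod_{i=1}^se^{2\pi\sqrt{-1}\,\varepsilon Q_i}=e^{2\pi\sqrt{-1}\,\varepsilon sk/\ell}I. \tag{12}$$

**Step 5: the local system.** Take $\varepsilon=1/m$ with $m$ a large integer, and put
$$A_i=e^{2\pi\sqrt{-1}\,Q_i/m}\ \ (i<s),\qquad A_s=e^{-2\pi\sqrt{-1}\,sk/(m\ell)}\,e^{2\pi\sqrt{-1}\,Q_s/m}.$$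

*Product and order.* By (12), $\prod A_i=1$. All $A_i$ are unitary. The eigenvalues of $e^{2\pi\sqrt{-1}\,Q_i/m}$ are $1$ and $e^{2\pi\sqrt{-1}/m}$, and the scalar in $A_s$ is an $m\ell$-th root of unity. So all eigenvalues are $m\ell$-th roots of unity.

*Multiplicities.* Each $Q_i$ is a projection of rank $k$, so each $A_i$ has exactly two eigenvalues, of multiplicities $(\ell-k,k)=(u_{j+1},u_j)$.

*Irreducibility.* Since $A_i$ has two distinct eigenvalues, $Q_i$ is a polynomial in $A_i$. Because the $P_i$ generate $\operatorname{End}V$, some $\ell^2$ words in the $P_i$ form a basis of $\operatorname{End}V$. Linear independence is an open condition, so for $m$ large the same words in the $Q_i$ form a basis. Hence the $A_i$ generate $\operatorname{End}V$.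

*Rigidity.* By (9), $sk\ell-sk^2=\ell^2-1$, so
$$\sum_iz_i=s\big((\ell-k)^2+k^2\big)=s\ell^2-2(sk\ell-sk^2)=s\ell^2-2(\ell^2-1)=(s-2)\ell^2+2,$$
and Lemma 1 applies.

For $j\ge2$ both multiplicities are at least $u_2=h\ge2$, so the system is a counterexample. This proves Theorem D. $\blacksquare$

For $s=4$ we have $h=2$ and $u_j=j$, so Theorem D gives multiplicities $(j+1,j)$, the same as Theorem A in rank $N=2j+1$. For $s=5$ we have $h=3$ and $u_0,u_1,u_2,u_3=0,1,3,8$, so $j=2$ gives a rank $11$ counterexample with multiplicities $(8,3)$ at all five points. Here (3) reads $5(64+9)=365=3\cdot121+2$.
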